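# One more color can make recoloring quadratically slower

## The cube with three colors and with four

Take the cube graph: the vertices are the eight binary strings of length 3, and two strings are adjacent when they differ in one position. Color the vertices properly, and let a move consist of changing the color of a single vertex so that the coloring stays proper. Can every coloring be turned into every other one by moves?

The cube is bipartite; its classes are the four strings of even weight and the four strings of odd weight. Write $x'$ for the antipode of $x$, the string that differs from $x$ everywhere. The class not containing $x$ consists of the three neighbors of $x$ and of $x'$. If $y$ is neither $x$ nor $x'$, then $y$ is at distance 1 or 2 from $x$, so $x$ is adjacent to $y$ or to $y'$.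

*Three colors.* Suppose every antipodal pair were monochromatic. Any two of the four pairs contain adjacent vertices, so the pairs would have four different colors. With three colors, then, some antipodal pair $x,x'$ has two different colors. Let $a$ be the color of $x$. The three neighbors of $x$ do not have color $a$, and neither does $x'$, so $a$ does not occur at all on the class that does not contain $x$. We may therefore recolor the whole class of $x$ to $a$, one vertex at a time, and then the whole other class to any single color $b\ne a$. After at most 8 moves the coloring is constant on each class. There are six such colorings. Changing one of the two class colors to the third color costs 4 moves, and these changes arrange the six colorings in a cycle of length 6, so any two of them are at most $3\cdot 4=12$ moves apart. Hence any two 3-colorings are at most $8+12+8=28$ moves apart.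

*Four colors.* Give each antipodal pair its own color. Distinct pairs have distinct colors, so this is proper. Each vertex $x$ has three neighbors, one from each of the three other pairs, so $x$ sees all three other colors. No vertex can move: the coloring is frozen, and it cannot be turned into any other 4-coloring.

The extra color did not help; it did infinite damage. This suggests a finer question. Can an extra color leave everything reachable, and still make the journeys longer by an arbitrarily large factor?

## Recoloring graphs, and the cases of one and two colors

**Definition.** A $k$-coloring of a finite graph $G$ is a proper coloring $V(G)\to\{1,\dots,k\}$. The $k$-recoloring graph $\mathcal C_k(G)$ has the $k$-colorings of $G$ as its vertices, and two of them are adjacent precisely when they differ in the color of a single vertex of $G$. A walk in $\mathcal C_k(G)$ from $\alpha$ to $\beta$ is a recoloring sequence from $\alpha$ to $\beta$. The diameter $\operatorname{diam}\mathcal C_k(G)$ is the maximum over all pairs $\alpha,\beta$ of the minimum length of such a sequence; it is $\infty$ when $\mathcal C_k(G)$ is disconnected.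

For example, if $G$ is a single edge, a 3-coloring is an ordered pair of distinct colors, and $\mathcal C_3(G)$ is a 6-cycle, of diameter 3. If $G$ is the cube, we have just seen that $\operatorname{diam}\mathcal C_3(G)\le 28$ and $\operatorname{diam}\mathcal C_4(G)=\infty$.

**Question.** Fix an integer $k\ge 3$. Is there a sequence of graphs $(G_i)$ such that $\operatorname{diam}\mathcal C_{k+1}(G_i)<\infty$ for all $i$, but
$$\lim_{i\to\infty}\frac{\operatorname{diam}\mathcal C_{k+1}(G_i)}{\operatorname{diam}\mathcal C_k(G_i)}=\infty\,?$$
Each $G_i$ must have at least one vertex, be $k$-colorable, and have $\mathcal C_k(G_i)$ connected, so that every ratio is a well-defined finite positive number.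

The question is taken from Stijn Cambie, Wouter Cames van Batenburg and Daniel W. Cranston, "Sharp Bounds on Lengths of Linear Recolouring Sequences", arXiv:2412.19695 (2024). The answer is yes for every $k\ge3$. First we see why $k$ starts at 3.

**Proposition 1.** Let $G$ be nonempty and 2-colorable with $\mathcal C_2(G)$ connected. Then $\operatorname{diam}\mathcal C_3(G)/\operatorname{diam}\mathcal C_2(G)=1$. If $G$ is 1-colorable, then $\operatorname{diam}\mathcal C_1(G)=0$. So, once the answer for $k\ge3$ is established, the phenomenon occurs exactly for $k\ge 3$.

*Proof.* Suppose $G$ is 2-colorable and has an edge. In the component of $G$ containing that edge every vertex has a neighbor. With two colors, the neighbor has the only other color, so no vertex of this component can ever be recolored. But swapping the two colors on the component gives another 2-coloring, so $\mathcal C_2(G)$ is disconnected. Hence if $\mathcal C_2(G)$ is connected, $G$ has no edges. In an edgeless graph the distance between two colorings is the number of vertices where they differ, and with at least two colors this can be all of them. So $\operatorname{diam}\mathcal C_2(G)=\operatorname{diam}\mathcal C_3(G)=|V(G)|$. Finally, $\mathcal C_1(G)$ has at most one vertex,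 so its diameter is $0$ when $G$ is 1-colorable, and the ratio for $k=1$ has denominator $0$. $\square$

One lower bound is available for all graphs. If $k\ge2$, $\alpha$ is a $k$-coloring of $G$ and $\pi$ is a cyclic permutation of all $k$ colors, then $\alpha$ and $\pi\circ\alpha$ differ at every vertex. Each move changes one vertex, so
$$\operatorname{diam}\mathcal C_k(G)\ \ge\ |V(G)|\qquad\text{for every } k\ge 2 \text{ and every } k\text{-colorable } G. \tag{1}$$
So the target is clear: we want a graph that is linear for $k$ colors and superlinear, but finite, for $k+1$.

## Heights on a three-colored path

We need a source of slowness that is not infinite. A path with three colors provides it. Color $p_1\cdots p_6$ with $1,2,3,1,2,3$. Every interior vertex sees both other colors, so only the two ends can move. Move $p_1$ from 1 to 3. Now $p_2$ sees only color 3, and can move from 2 to 1. Likewise move $p_6$ from 3 to 1, and then $p_5$ from 2 to 3. The result is $3,1,3,1,3,1$. The thaw proceeds inward from the ends, and on a longer path the vertices near the ends have to move many times. The following device counts those moves.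

**Definition.** Let a path $p_1\cdots p_n$ with $n\ge2$ be properly colored by three colors, identified with $\mathbb Z/3$ (so $3$ stands for $0$). A height function of the coloring is a sequence of integers $h_1,\dots,h_n$ such that $h_j$ is congruent mod 3 to the color of $p_j$, and $|h_{j+1}-h_j|=1$ for all $j$.

A height function always exists: choose $h_1$ in the right residue class; consecutive colors differ by $+1$ or $-1$ mod 3, and this dictates $h_{j+1}-h_j\in\{1,-1\}$. For example, $1,2,1,3$ has heights $1,2,1,0$, and $1,2,3,1,2,3$ has heights $1,2,3,4,5,6$.

**Lemma 2.** Let $h$ be a height function of a proper 3-coloring of the path $p_1\cdots p_n$, $n\ge 2$.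

1. If one vertex $p_j$ is recolored with one of the three colors and the coloring stays proper, then there is $\varepsilon\in\{1,-1\}$ such that all path neighbors of $p_j$ have height $h_j+\varepsilon$, and replacing $h_j$ by $h_j+2\varepsilon$ gives a height function of the new coloring.
2. Conversely, if all path neighbors of $p_j$ have the same height $h_j+\varepsilon$ with $\varepsilon\in\{1,-1\}$, then recoloring $p_j$ with the residue of $h_j+2\varepsilon$ changes its color, keeps the path properly colored, and replacing $h_j$ by $h_j+2\varepsilon$ gives a height function.

*Proof.* For part 1, let $p_j$ change from $c$ to $c'$. Its path neighbors have neither of these colors, so they all have the third color $c''$. Write $c''\equiv c+\varepsilon$ with $\varepsilon=\pm1$. Each neighbor has height $h_j+1$ or $h_j-1$; these two integers are incongruent mod 3, so the neighbors, having residue $c+\varepsilon$, all have height $h_j+\varepsilon$. The remaining color is $c'\equiv c+2\varepsilon$, so $h_j+2\varepsilon$ has the right residue, and it differs from $h_j+\varepsilon$ by 1.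

For part 2, $2\varepsilon\not\equiv0\pmod 3$, so the color changes. The new height differs by 1 from the height of each neighbor, so the new color differs from theirs. $\square$

Every move therefore changes one height by exactly 2. In the staircase coloring of $P_n$, where $p_j$ has the residue of $j$, the heights start at $1,2,\dots,n$. In a coloring of the path that uses only two colors, the heights alternate between two consecutive integers $M,M+1$. So passing from the staircase to a two-colored path takes at least $\frac12\sum_j(|j-M|-1)$ moves. We record how large such sums are. Computing separately for $n=2r$, where the sum is $\sum_{i=1}^{r}(2r+1-2i)=r^2$, and $n=2r+1$, where it is $\sum_{i=1}^r 2(r+1-i)=r(r+1)$, we get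
$$\sum_{i=1}^{\lfloor n/2\rfloor}(n+1-2i)=\Bigl\lfloor\frac{n^2}{4}\Bigr\rfloor .\tag{2}$$
Pairing $j$ with $n+1-j$ and using $|j-\mu|+|n+1-j-\mu|\ge n+1-2j$ for $j\le \lfloor n/2\rfloor$, we find
$$\sum_{j=1}^n|j-\mu|\ \ge\ \Bigl\lfloor\frac{n^2}{4}\Bigr\rfloor\qquad\text{for every integer }\mu. \tag{3}$$
So straightening the staircase costs at least $\frac12(\lfloor n^2/4\rfloor-n)$ moves: quadratic in $n$.

For a bare path, however, the comparison goes the wrong way. With four colors, an odd vertex of color 4 has at most two neighbors, so one of the colors $1,2,3$ is free for it. Remove color 4 from all odd vertices, then color all even vertices 4, then all odd vertices 1. This takes a linear number of moves. We want the path to be stuck with three colors exactly when the total number of colors is $k+1$.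

## Joining the path to a clique

The obvious way to take colors away from the path is to add vertices adjacent to all of it. Let $m=k-2\ge1$, and join every vertex of $P_n$ to every vertex of a clique $K_m$. With $k+1=m+3$ colors, the clique uses $m$ different colors and exactly three are left for the path. A clique vertex can change its color only when one of these three colors is absent from the path. So, starting from a staircase, the slow straightening above seems unavoidable.

The construction fails at the other number of colors. With $k=m+2$ colors, the clique again uses $m$ different colors, and the path has two colors left and must alternate them. Each clique vertex sees the $m-1$ other clique colors and both path colors; each path vertex sees the $m$ clique colors and the other path color. So every vertex sees all $m+1$ other colors, and every $k$-coloring is frozen. As there is more than one $k$-coloring, $\mathcal C_k$ is disconnected, and the denominator of our ratio is infinite.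

What we need are hubs that hold their colors firmly when there are $k+1$ colors, and give way when there are $k$. The antipodal pairs of the cube behave in just this manner. If the two vertices of a pair agree, the pair acts like one vertex that takes a color away from everything else; once they disagree, a color is missing on a whole class, and everything can move. So we split each clique vertex into an antipodal pair.

## Deleting an edge of the cube: the graphs $G_{m,n}$

Look at the cube again. Put $u=000$ and $v=111$. The six other vertices form the hexagon
$$100,\ 110,\ 010,\ 011,\ 001,\ 101 .$$
The vertex $u$ is adjacent to its first, third and fifth members, and $v$ to its second, fourth and sixth. Antipodes are opposite in the hexagon. So the frozen coloring gives $u$ and $v$ color 4, and the hexagon the colors $1,2,3,1,2,3$ in cyclic order. Now delete the hexagon edge between $101$ and $100$. The hexagon becomes a path with two ends, and the ends can move. Then make the path longer. More generally, use $m$ antipodal pairs instead of one.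

**Definition.** For $m\ge0$ and $n\ge2$, the graph $G_{m,n}$ has $N=n+2m$ vertices: a path $p_1p_2\cdots p_n$, and hubs $u_1,\dots,u_m$ and $v_1,\dots,v_m$. Each $u_i$ is adjacent to all $p_j$ with $j$ odd, and each $v_i$ to all $p_j$ with $j$ even. Moreover $u_iv_j$ is an edge if and only if $i\ne j$.

So $G_{0,n}$ is the path $P_n$, and $G_{1,6}$ is the cube minus an edge. The graph is bipartite with classes
$$A=\{u_1,\dots,u_m\}\cup\{p_j:j\text{ even}\},\qquad B=\{v_1,\dots,v_m\}\cup\{p_j:j\text{ odd}\},$$
since every listed edge joins $A$ to $B$. Both classes are nonempty because $n\ge2$. Being bipartite, $G_{m,n}$ is $k$-colorable for every $k\ge2$.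

**Theorem 3.** Let $m\ge1$, $n\ge2$, $G=G_{m,n}$ and $N=n+2m$.

1. For every $k\ge3$ with $k\ne m+3$,
$$N\le\operatorname{diam}\mathcal C_k(G)\le 4N .$$
2. For $k=m+3$,
$$\frac{n^2}{4}-2n-\frac14\ \le\ \operatorname{diam}\mathcal C_{m+3}(G)\ \le\ \frac{n^2}{4}+n+3N .$$

**Theorem 4.** For every $k\ge3$ the answer to the question is yes.

*Proof of Theorem 4 from Theorem 3.* Put $m=k-2\ge1$ and $G_i=G_{k-2,\,i+1}$ for $i\ge1$. Each $G_i$ is nonempty and $k$-colorable. Since $k=m+2\ne m+3$, part 1 shows that $\mathcal C_k(G_i)$ is connected and $0<\operatorname{diam}\mathcal C_k(G_i)\le4N$. Since $k+1=m+3$, part 2 shows that $\operatorname{diam}\mathcal C_{k+1}(G_i)$ is finite. With $n=i+1$ and $N=n+2k-4$,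
$$\frac{\operatorname{diam}\mathcal C_{k+1}(G_i)}{\operatorname{diam}\mathcal C_k(G_i)}\ \ge\ \frac{n^2/4-2n-1/4}{4(n+2k-4)}\ \longrightarrow\ \infty$$
as $i\to\infty$ (for $n\ge9$ the numerator on the right is positive, so dividing by the upper bound $4N$ is legitimate). $\square$

Theorem 3 says more than this, because part 1 covers all other numbers of colors at once.

**Corollary 5.** Let $\ell\ge4$ and $m=\ell-3$. As $n\to\infty$, the graphs $G_{m,n}$ have $\operatorname{diam}\mathcal C_\ell=\frac{n^2}4+O(n)$, while $\operatorname{diam}\mathcal C_k\le4N$ for all $k\ge3$ with $k\ne\ell$, both smaller and larger than $\ell$.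

*Proof.* Apply Theorem 3 with this fixed $m$; here $3N=3n+6m=O(n)$. $\square$

The proof of Theorem 3 rests on one notion, read off from the cube.

**Definition.** Let $k\ge3$. A $k$-coloring of $G_{m,n}$ is unlocked if some color of $\{1,\dots,k\}$ is missing on $A$ or missing on $B$, and locked otherwise.

As an example, take $G_{1,6}$ with four colors, the hubs $u_1,v_1$ colored 4 and the path $1,2,3,1,2,3$. On $A$ we see $4,2,1,3$ and on $B$ we see $4,1,3,2$, so this is locked. One move unlocks it: recolor $p_1$ to 3, and color 1 is missing on $B$. On $G_{1,9}$, with hubs colored 4 and path $1,2,3,1,2,3,1,2,3$, here is an unlocking in four moves: $p_1$ to 3, then $p_2$ to 1 (both its path neighbors now have color 3), $p_9$ to 1, and $p_8$ to 3 (both its path neighbors have color 1). The even path vertices now have colors $1,1,3,3$, so color 2 is missing on $A$.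

The plan is now as follows. Unlocked colorings are within $3N$ of each other for every $k\ge3$. Locked colorings are rigid on the hubs and leave $k-m$ colors to the path. If $k-m\neq 3$, unlocking is cheap; if $k-m=3$, unlocking costs about $n^2/8$ in the worst case, and one may have to pay this twice, at the start and at the end of the journey. All lemmas below are for $G=G_{m,n}$ with $m\ge0$, $n\ge2$, and for $k\ge3$; the case $m=0$ is used only in the last section.

## Unlocked colorings are close to each other

**Lemma 6.** Any two unlocked $k$-colorings are at distance at most $3N$.

*Proof.* For $x\ne y$ let $\sigma_{x,y}$ be the coloring with $A$ colored $x$ and $B$ colored $y$.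

**Step 1: from an unlocked coloring to the colorings $\sigma_{x,y}$.** This step produces landmarks that are easy to reach. Suppose color $x$ is missing on $B$ in $\alpha$, and let $y\ne x$ be any color. Recolor the vertices of $A$ one by one to $x$; this is proper at each stage because $A$ is independent and no vertex of $B$ has color $x$. Then recolor the vertices of $B$ one by one to $y$; this is proper because $B$ is independent and all of $A$ has color $x\ne y$. So $\alpha$ is within $|A|+|B|=N$ of $\sigma_{x,y}$, for every $y\ne x$. By symmetry, if $y$ is missing on $A$ in $\alpha$, then $\alpha$ is within $N$ of $\sigma_{x,y}$ for every $x\neq y$.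

**Step 2: connecting the landmarks.** This step joins two unlocked colorings $\alpha,\beta$, by cases according to where a color is missing. We use that $\sigma_{x,y}$ and $\sigma_{x',y}$ are within $|A|$ of each other when both are defined, and $\sigma_{x,y}$ and $\sigma_{x,y'}$ within $|B|$.

Suppose $x$ is missing on $B$ in $\alpha$ and $x'$ is missing on $B$ in $\beta$. As $k\ge3$ we can choose $y\notin\{x,x'\}$ and go
$$\alpha\to\sigma_{x,y}\to\sigma_{x',y}\to\beta,$$
which takes at most $N+|A|+N\le3N$ moves. If both missing colors are missing on $A$, argue symmetrically.

Suppose $x$ is missing on $B$ in $\alpha$ and $y'$ is missing on $A$ in $\beta$. If $x\ne y'$, go $\alpha\to\sigma_{x,y'}\to\beta$ in at most $2N$ moves. If $x=y'$, choose distinct colors $w,z\ne x$ and go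
$$\alpha\to\sigma_{x,z}\to\sigma_{w,z}\to\sigma_{w,x}\to\beta ,$$
which takes at most $N+|A|+|B|+N=3N$ moves; the last arrow is legitimate because $x$ is missing on $A$ in $\beta$. If instead the color is missing on $A$ in $\alpha$ and on $B$ in $\beta$, reverse the walk obtained by exchanging $\alpha$ and $\beta$. $\square$

## Locked colorings are rigid on the hubs

**Lemma 7.** In a locked $k$-coloring $\alpha$ we have $\alpha(u_i)=\alpha(v_i)=:c_i$ for all $i$, the colors $c_1,\dots,c_m$ are distinct, and the path uses only the $q:=k-m$ colors outside $\{c_1,\dots,c_m\}$. Moreover $q\ge2$.

*Proof.* This is the argument from the cube. Suppose $a=\alpha(u_i)\ne\alpha(v_i)$. All $v_j$ with $j\ne i$ and all odd path vertices are neighbors of $u_i$, so they do not have color $a$; neither does $v_i$. These are all the vertices of $B$. So $a$ is missing on $B$ and $\alpha$ is unlocked, a contradiction. The colors are distinct since $u_iv_j$ is an edge for $i\ne j$. Each odd path vertex is adjacent to all $u_i$ and each even one to all $v_i$, so no path vertex has any of the colors $c_1,\dots,c_m$. Since $n\ge2$, the path contains an edge and uses at least two colors, so $q\ge2$. $\square$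

**Lemma 8.** If $k\ge3$ and $k\ne m+3$, every $k$-coloring is within $\lceil n/2\rceil$ moves of an unlocked one.

*Proof.* The purpose is to show that with $q\ne3$ spare colors there is no slow thaw. Let $\alpha$ be locked, with notation as in Lemma 7; then $q\ge 2$ and $q\neq3$.

If $q=2$, the path alternates two colors: all odd path vertices have one color $x$ and all even ones the other color $y$. The vertices $v_i$ have colors $c_i\ne y$, so $y$ is missing on $B$. Then $\alpha$ is unlocked, a contradiction; the case $q=2$ does not occur.

If $q\ge4$, fix a color $y\notin\{c_1,\dots,c_m\}$. Take the odd path vertices of color $y$ one after another. For each there are $q-1\ge3$ colors outside $\{c_1,\dots,c_m,y\}$, and at least one of them does not appear on its at most two path neighbors; recolor the vertex with it. This is proper, because its other neighbors are hubs, with colors $c_i$. Odd path vertices are pairwise non-adjacent, so these recolorings do not interfere. After at most $\lceil n/2\rceil$ moves no odd path vertex has color $y$, and no $v_i$ does, so $y$ is missing on $B$. $\square$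

The case $q=2$ is the one where the clique failed. There the rigid alternating path was fatal; here it means that a color is absent from a whole class, and by Lemma 6 this is all we need.

## Three spare colors: unlocking in about $n^2/8$ moves

**Lemma 9.** If $k=m+3$, every $k$-coloring is within $\frac{n^2}{8}+\frac n2$ moves of an unlocked one.

*Proof.* Let $\alpha$ be locked. By Lemma 7 the path uses only the three non-hub colors; identify these with $\mathbb Z/3$ and let $h_1,\dots,h_n$ be a height function. The hubs will not move, and they have none of the three colors, so only path neighbors can obstruct a move of a path vertex to one of the three colors.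

**Step 1: a center for the heights.** This step picks the level to which the path will be flattened, and bounds the total distance to it. Let $h_{(1)}\le\dots\le h_{(n)}$ be the sorted heights, and let $M=h_{(\lceil n/2\rceil)}$. For $i\le\lfloor n/2\rfloor$ we have $h_{(i)}\le M\le h_{(n+1-i)}$, so $|h_{(i)}-M|+|h_{(n+1-i)}-M|=h_{(n+1-i)}-h_{(i)}$; when $n$ is odd the middle term is $|M-M|=0$. Since consecutive heights along the path differ by 1, the set of heights is an interval of integers, so $h_{(i+1)}-h_{(i)}\le1$. With (2),
$$\sum_j|h_j-M|=\sum_{i\le\lfloor n/2\rfloor}\bigl(h_{(n+1-i)}-h_{(i)}\bigr)\le\sum_{i\le\lfloor n/2\rfloor}(n+1-2i)=\Bigl\lfloor\frac{n^2}4\Bigr\rfloor .$$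

**Step 2: lowering the peaks.** This step brings all heights down to at most $M+1$. While the maximum height $H$ is at least $M+2$, take a vertex of height $H$. All its path neighbors have height $H-1$, so by Lemma 2(2) with $\varepsilon=-1$ we may recolor it and lower it to $H-2\ge M$. A vertex of initial height $h\ge M+2$ is lowered exactly $\lfloor(h-M)/2\rfloor$ times and ends in $\{M,M+1\}$. Vertices of height at most $M+1$ are not moved.

**Step 3: raising the valleys.** This step brings all heights up to at least $M$. While the minimum height $L$ is at most $M-1$, take a vertex of height $L$. Its path neighbors have height $L+1$, so by Lemma 2(2) with $\varepsilon=1$ we may raise it to $L+2\le M+1$. A vertex of height $h<M$ is raised exactly $\lceil(M-h)/2\rceil\le(M-h+1)/2$ times and ends in $\{M,M+1\}$; vertices of height at least $M$ are not moved.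

**Step 4: counting.** The number of moves is at most
$$\frac12\sum_j|h_j-M|+\frac n2\ \le\ \frac{n^2}8+\frac n2 .$$
At the end all heights lie in $\{M,M+1\}$. So the path omits one of the three non-hub colors, and the hubs do not have it either. It is missing on $B$, and the coloring is unlocked. $\square$

## The staircase needs about $n^2/8$ moves to unlock

**Lemma 10.** Let $k=m+3$, and let $\alpha$ be the $k$-coloring with $\alpha(u_i)=\alpha(v_i)=3+i$ for all $i$, and $\alpha(p_j)\in\{1,2,3\}$, $\alpha(p_j)\equiv j\pmod3$. For every permutation $\pi$ of the colors, $\pi\circ\alpha$ is at distance at least $\frac{n^2}8-n-\frac18$ from every unlocked coloring.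

*Proof.* The coloring $\alpha$ is proper: adjacent hubs $u_i,v_j$ have $i\ne j$, hub colors and path colors are disjoint, and consecutive path colors differ. Composing all colorings with $\pi$ is an automorphism of $\mathcal C_k(G)$ that preserves the property of being unlocked, so we may take $\pi=\mathrm{id}$. Consider a walk from $\alpha$ to an unlocked coloring and stop it at the first unlocked coloring, giving $\gamma_0=\alpha,\gamma_1,\dots,\gamma_t$. It suffices to bound $t$ from below.

**Step 1: no move of this walk recolors a hub.** This reduces the problem to a path with three colors. In a move $\gamma_{s-1}\to\gamma_s$ with $s<t$, both colorings are locked. By Lemma 7, $u_i$ and $v_i$ agree before and after, for all $i$, so the move cannot recolor exactly one hub. Hence the hubs keep their original colors through $\gamma_{t-1}$.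

The last move needs its own argument, since $\gamma_t$ is unlocked. Suppose it recolors $u_i$ from $3+i$ to $d$. As $\gamma_t$ is proper, $d$ does not appear in $\gamma_{t-1}$ on the neighbors of $u_i$, which are the $v_j$ with $j\ne i$ and the odd path vertices. Also $d\ne3+i=\gamma_{t-1}(v_i)$. So $d$ is missing on $B$ in $\gamma_{t-1}$, which contradicts that $\gamma_{t-1}$ is locked. If the last move recolors $v_i$, the same argument shows that $d$ is missing on $A$ in $\gamma_{t-1}$, again a contradiction.

So in all of $\gamma_0,\dots,\gamma_t$ the hubs have their original colors $4,\dots,m+3$. Every path vertex sees all of these, so the path uses only the colors $1,2,3$, and every move recolors a path vertex.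

**Step 2: heights measure the moves.** This converts the number of moves into a displacement. Put $h^0_j=j$, a height function of $\gamma_0$ on the path. Whenever a move recolors $p_j$, change its height by $\pm2$ as in Lemma 2(1). This gives height functions $h^s$ of $\gamma_s$ with
$$h^s_j\equiv\gamma_s(p_j)\pmod3,\qquad|h^s_{j+1}-h^s_j|=1,\qquad h^s_j\equiv j\pmod2,$$
the last because heights change only by 2. Each move changes one height by 2, so
$$t\ \ge\ \frac12\sum_{j=1}^n|h^t_j-j| . \tag{4}$$

**Step 3: at the end the heights are nearly constant.** Here we use that $\gamma_t$ is unlocked. Some color $d$ is missing on $A$ or on $B$ in $\gamma_t$. Each hub color appears on both classes, so $d\in\{1,2,3\}$, and the path vertices of one index parity avoid $d$ (even indices for $A$, odd ones for $B$). Consider the heights $h^t_j$ at the indices $j$ of that parity. They are integers of that same parity, they are not congruent to $d$ mod 3, and from one such index to the next they change by $0$ or $\pm2$, being two unit steps apart. The forbidden integers, those of this parity that are congruent to $d$ mod 3, form one residue class mod 6. A sequence within one parity with increments $0,\pm2$ cannot jump over a forbidden integer $f$, since it would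 have to land on it. So all these heights lie strictly between two consecutive forbidden integers $f$ and $f+6$, that is, in $\{f+2,f+4\}$. With $s=f+2$, they lie in $\{s,s+2\}$.

Every path vertex of the other parity has a path neighbor of this parity, as $n\ge2$, and its height differs from that neighbor's by 1. Therefore all heights lie in $[s-1,s+3]$, that is,
$$|h^t_j-(s+1)|\le2\qquad\text{for all }j.$$

**Step 4: the count.** By (4), the triangle inequality and (3) with $\mu=s+1$,
$$t\ \ge\ \frac12\sum_{j=1}^n\bigl(|j-(s+1)|-2\bigr)\ \ge\ \frac12\Bigl(\Bigl\lfloor\frac{n^2}4\Bigr\rfloor-2n\Bigr)\ \ge\ \frac{n^2}8-n-\frac18 ,$$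
since $\lfloor n^2/4\rfloor\ge\frac{n^2-1}4$. For small $n$ the coloring $\alpha$ may itself be unlocked; then $t=0$, and the argument still holds and shows that the bound is not positive. $\square$

## The diameters of $G_{m,n}$

*Proof of Theorem 3.*

**Step 1: the lower bound in part 1.** The graph $G$ has $N$ vertices and is $k$-colorable, so this is (1).

**Step 2: the upper bounds.** We go from each of the two given colorings to an unlocked one and connect these by Lemma 6. For $k\ge3$, $k\ne m+3$, Lemma 8 gives
$$\operatorname{diam}\mathcal C_k(G)\ \le\ 3N+2\lceil n/2\rceil\ \le\ 3N+n+1 , \tag{5}$$
which is at most $4N$ because $m\ge1$ gives $N\ge n+2$. For $k=m+3$, Lemma 9 gives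
$$\operatorname{diam}\mathcal C_{m+3}(G)\ \le\ 3N+2\Bigl(\frac{n^2}8+\frac n2\Bigr)=\frac{n^2}4+n+3N . \tag{6}$$
The bounds (5) and (6) hold for $m=0$ as well; only the passage from (5) to $4N$ used $m\ge1$.

**Step 3: the lower bound in part 2.** The aim is a pair of colorings for which the price of Lemma 10 is paid at both ends. Let $\alpha$ be the coloring of Lemma 10, and $\beta=\pi\circ\alpha$ where $\pi$ is the transposition of the colors $1$ and $4$; color 4 exists because $m\ge1$. Then $\beta(u_1)=1\ne4=\alpha(u_1)$. Let $\gamma_0=\alpha,\dots,\gamma_L=\beta$ be any walk.

If all $\gamma_s$ were locked, no hub would ever be recolored, since by Lemma 7 recoloring one hub would make a pair $u_i,v_i$ disagree. This contradicts $\beta(u_1)\ne\alpha(u_1)$. So there are unlocked colorings on the walk; let $t\le t'$ be the first and last indices at which they occur. Apply Lemma 10 to $\gamma_0,\dots,\gamma_t$, with the identity permutation, and to the reversed walk $\gamma_L,\dots,\gamma_{t'}$, with the permutation $\pi$. This gives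
$$L\ \ge\ t+(L-t')\ \ge\ 2\Bigl(\frac{n^2}8-n-\frac18\Bigr)=\frac{n^2}4-2n-\frac14 .\qquad\blacksquare$$

With this, Theorem 4 and Corollary 5 are proved too.

## Prescribing the set of slow palettes

By Corollary 5 one can make a single number of colors slow. In fact any set of numbers can be made slow, with all others staying linear. We write $\Theta_k(N_i^2)$ for a quantity that, for all large $i$, lies between two positive multiples of $N_i^2$ whose factors depend on $k$ but not on $i$; $\Omega_k$ refers to the lower bound alone.

**Theorem 11.** For every set $K\subseteq\{3,4,5,\dots\}$ there are graphs $H_i$ with $N_i\to\infty$ vertices such that $\operatorname{diam}\mathcal C_k(H_i)<\infty$ for all $k\ge3$; for each $k\in K$, $\operatorname{diam}\mathcal C_k(H_i)=\Theta_k(N_i^2)$; and for each $k\ge3$ with $k\notin K$, $N_i\le\operatorname{diam}\mathcal C_k(H_i)\le5N_i$.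

The proof uses disjoint unions. If $H$ is the disjoint union of $H'$ and $H''$, a $k$-coloring of $H$ is a pair of $k$-colorings, and a move changes exactly one member of the pair by one move. In other words $\mathcal C_k(H)$ is the Cartesian product of $\mathcal C_k(H')$ and $\mathcal C_k(H'')$: two pairs are adjacent when they agree in one coordinate and are adjacent in the other. For example, for two isolated vertices and $k=2$ we get the product of two single edges, a 4-cycle. In such a product, distances add: a walk makes in each coordinate at least as many moves as the distance there, and doing first one coordinate and then the other attains the sum. As the coordinates can be chosen independently, diameters add as well. The same holds for more than two parts.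

*Proof.* If $K=\emptyset$, let $H_i$ be edgeless on $i\ge1$ vertices; then $\operatorname{diam}\mathcal C_k(H_i)=i=N_i$ for all $k\ge2$. From now on let $K\ne\emptyset$.

**Step 1: the graphs.** We put together one component for each slow number of colors, so large that it is a fixed fraction of the whole. For $i\ge\min K$ let $K_i=K\cap[3,i]$, and let $H_i$ be the disjoint union of the graphs $G_{\ell-3,\,n_\ell}$ over $\ell\in K_i$, where $n_\ell=2^{2i-\ell}$. As $\ell\le i$ and $i\ge3$, we have $n_\ell\ge2^i\ge2$. (For $\ell=3$ the component is a path.) The component for $\ell$ has $N^{(\ell)}=n_\ell+2(\ell-3)$ vertices. There are at most $i$ components and $\ell-3\le i$, so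
$$N_i=\sum_{\ell\in K_i}N^{(\ell)}\ \le\ 4^i\sum_{\ell\ge3}2^{-\ell}+2i^2=\frac14\,4^i+2i^2\ \le\ 4^i .$$
The last inequality says $2i^2\le\frac34\,4^i$. For $i=3$ this is $18\le48$; passing from $i$ to $i+1$ multiplies the left side by $\left(\frac{i+1}{i}\right)^2\le\frac{16}9$ and the right side by $4$. Also $N_i\ge 2^{2i-\min K}\to\infty$.

**Step 2: $k\ge3$ with $k\notin K$.** Here every component is fast. For each $\ell\in K_i$ we have $k\ne\ell=(\ell-3)+3$, so (5) applies and the component contributes at most $3N^{(\ell)}+n_\ell+1\le5N^{(\ell)}$. Adding up, $\operatorname{diam}\mathcal C_k(H_i)\le5N_i$. It is at least $N_i$ by (1), since $H_i$ is bipartite and hence $k$-colorable.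

**Step 3: $k\in K$ and $i\ge k$.** Here exactly one component, that with $\ell=k$, is slow. For the lower bound, Lemma 10 (valid for $m\ge0$) gives a coloring of this component at distance at least $\frac{n_k^2}8-n_k-\frac18$ from every unlocked coloring, and unlocked colorings exist, for instance $\sigma_{1,2}$, on which color $1$ is missing on $B$. So the diameter of this component is at least $\frac{n_k^2}8-n_k-\frac18$, which is at least $\frac{n_k^2}{16}$ once $n_k\ge17$, because then $\frac{n_k^2}{16}\ge\frac{17}{16}n_k\ge n_k+\frac18$. Now $n_k=2^{-k}4^i\ge2^{-k}N_i$ by Step 1, and $n_k\to\infty$. Hence for all large $i$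
$$\operatorname{diam}\mathcal C_k(H_i)\ \ge\ \frac{n_k^2}{16}\ \ge\ \frac{N_i^2}{16\cdot4^{k}},$$
which is $\Omega_k(N_i^2)$.

For the upper bound, (6) shows that this component contributes at most $\frac{n_k^2}4+n_k+3N^{(k)}\le\frac{n_k^2}{4}+4N^{(k)}$, and by Step 2's estimate every other component contributes at most $5N^{(\ell)}$. So $\operatorname{diam}\mathcal C_k(H_i)\le\frac{N_i^2}4+5N_i$. Together with the lower bound this is $\Theta_k(N_i^2)$.

**Step 4: $k\in K$ and $\min K\le i<k$.** It remains to see that the diameter is finite for these finitely many $i$. No component has $\ell=k$, so (5) applies to every component, and the sum of the bounds is finite. $\blacksquare$
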